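\title{Separable coefficient modules detect the vanishing of bounded cohomology}

\begin{abstract}
A coefficient module of a discrete group $\Gamma$ is a dual Banach space with a dual isometric action. It is semi-separable if it admits an injective, equivariant, weak-* continuous map to a norm-separable coefficient module. We prove that if $H^k_b(\Gamma;U)=0$ for all separable coefficient modules $U$, then $H^k_b(\Gamma;V)=0$ for all semi-separable ones. Hence bounded acyclicity for the two classes is the same property. More generally, if morphisms to separable modules separate the points of $V$, then the least norm of a primitive of a $V$-valued cochain is computed by its images in separable modules.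
\end{abstract}

\section{Introduction}\label{sec:intro}

Throughout, $\Gamma$ is a discrete group, the scalars are $\mathbb R$ or $\mathbb C$, and $B_X$ is the closed unit ball of a Banach space $X$. A \emph{Banach $\Gamma$-module} is a Banach space $V$ on which $\Gamma$ acts by linear isometries. For $k\ge0$ let $C^k_b(\Gamma;V)=\ell^\infty(\Gamma^k,V)$ with the supremum norm, so that $C^0_b(\Gamma;V)=V$, and let
\begin{multline*}
(\delta f)(g_1,\dots,g_{k+1})=g_1f(g_2,\dots,g_{k+1})+\sum_{i=1}^{k}(-1)^if(g_1,\dots,g_ig_{i+1},\dots,g_{k+1})\\
+(-1)^{k+1}f(g_1,\dots,g_k).
\end{multline*}
The cohomology of this complex is the bounded cohomology $H^*_b(\Gamma;V)$. If $z=\delta c$ with $c\in C_b^{k-1}(\Gamma;V)$, we call $z$ a \emph{coboundary} and $c$ a \emph{primitive} of $z$; primitives are always bounded. Thus $H^k_b(\Gamma;V)=0$ says that the linear system $\delta c=z$ has a bounded solution for every bounded cocycle $z$ of degree $k$. Solutions of such systems are conveniently found as limits, and this singles out the modules whose balls carry a compact topology compatible with the action.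

\begin{definition}\label{def:modules}
A \emph{coefficient module} is a Banach $\Gamma$-module $V=(V^\flat)^*$ that is the dual of a Banach $\Gamma$-module $V^\flat$, with the dual action $\langle gv,x\rangle=\langle v,g^{-1}x\rangle$. It is \emph{separable} if $V$ itself is separable in its norm topology. A \emph{dual morphism} between coefficient modules is a bounded, $\Gamma$-equivariant, weak-* continuous linear map. A coefficient module $V$ is \emph{semi-separable} if there is an injective dual morphism $i\colon V\to U$ to a separable coefficient module $U$.
\end{definition}

Separable modules are semi-separable, through the identity map. The second class contains much larger spaces.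

\begin{example}\label{ex:Linfty}
Let $\Gamma$ act on $[0,1]$ by transformations preserving Lebesgue measure. The coefficient module $L^\infty[0,1]=L^1[0,1]^*$ is not separable, since the indicator functions of the intervals $[0,s]$ are at mutual distance $1$. It is semi-separable: the inclusion $L^\infty[0,1]\to L^2[0,1]$ is equivariant, injective, and adjoint to the inclusion $L^2[0,1]\to L^1[0,1]$.
\end{example}

For a class $\mathfrak X$ of Banach modules, $\Gamma$ is \emph{$\mathfrak X$-boundedly acyclic} if $H^k_b(\Gamma;V)=0$ for all $k\ge1$ and all Banach $\Gamma$-modules $V$ in $\mathfrak X$. Let $\mathfrak X^{\mathrm{sep}}$ and $\mathfrak X^{s}$ be the classes of separable and of semi-separable coefficient modules. Since $\mathfrak X^{\mathrm{sep}}\subseteq\mathfrak X^{s}$, every $\mathfrak X^{s}$-boundedly acyclic group is $\mathfrak X^{\mathrm{sep}}$-boundedly acyclic. The converse is posed as an open question in \cite{Bogliolo}: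
\begin{quote}
\emph{Is every $\mathfrak X^{\mathrm{sep}}$-boundedly acyclic group $\mathfrak X^{s}$-boundedly acyclic?}
\end{quote}
The answer is yes, degree by degree.

\begin{theorem}\label{thm:main}
Let $k\ge1$ and let $\Gamma$ be a discrete group with $H^k_b(\Gamma;U)=0$ for every separable coefficient module $U$. Then $H^k_b(\Gamma;V)=0$ for every semi-separable coefficient module $V$. In particular, for discrete groups $\mathfrak X^{\mathrm{sep}}$-bounded acyclicity and $\mathfrak X^{s}$-bounded acyclicity are equivalent.
\end{theorem}

Degree zero suggests this answer: $H^0_b(\Gamma;V)$ is the space of invariant vectors, and an injective morphism $i\colon V\to U$ embeds it in $H^0_b(\Gamma;U)$. In positive degree the naive argument stops halfway. A cocycle $z$ with values in $V$ gives a cocycle $iz=i\circ z$ with values in $U$, and $iz$ has a primitive $c$. We need a primitive with values in $i(V)$ that is moreover bounded for the norm of $V$, and nothing forces $c$ to be one. The difficulty is present in every new case. If $i(V)$ is closed in $U$, then $V$ is isomorphic to $i(V)$ by the open mapping theorem, and so $V$ is separable. For nonseparable $V$ the image is therefore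 never closed, the norm of $U$ does not control the norm of $V$, and $U/i(V)$ is not a Banach module.

The way out is to apply the hypothesis to a module other than $U$. The set $i(B_V)$ is weak-* compact and is the intersection of the sets $i(B_V)+\varepsilon B_U$. Each of these is the unit ball of an equivalent invariant dual norm on $U$, so the norm of $V$ is approximated by norms of separable coefficient modules $U_\varepsilon$. An $\ell^2$-sum of countably many $U_\varepsilon$ is still separable, and the hypothesis applied to it bounds the primitives uniformly in $\varepsilon$. Weak-* compactness then allows $\varepsilon\to0$.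

Section~\ref{sec:model} carries this out for one explicit equation, and Sections~\ref{sec:tools} and~\ref{sec:main} prove Theorem~\ref{thm:main}. Section~\ref{sec:residual} replaces the single injective morphism by a family of morphisms that separates points, drops the vanishing hypothesis, and keeps track of norms (Theorem~\ref{thm:detect} and Corollary~\ref{cor:constants}). Section~\ref{sec:class} describes the class of modules so reached.

\section{A model equation}\label{sec:model}

Take complex scalars and $\Gamma=\mathbb Z=\langle t\rangle$. Fix $\lambda_n\in\mathbb C$ with $|\lambda_n|=1$ and $|\lambda_n-1|=1/n$ for $n\ge1$, and let $t$ multiply the $n$-th coordinate of a sequence by $\lambda_n$. Let $V=\ell^\infty=(\ell^1)^*$ and $U=\ell^2=(\ell^2)^*$, where $t$ acts on the preduals by the scalars $\lambda_n^{-1}$. The map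
\[
i\colon V\to U,\qquad i(a)=(2^{-n}a_n)_n ,
\]
is injective, equivariant, and adjoint to $x\mapsto(2^{-n}x_n)_n$ from $\ell^2$ to $\ell^1$. So $V$ is semi-separable, and $Q=i(B_V)=\{u:|u_n|\le2^{-n}\text{ for all }n\}$.

\emph{Recovering the norm of $V$.} For $\varepsilon>0$ and $u\in U$ put
\[
\|u\|_{U_\varepsilon}=\inf\{r>0:u\in r(Q+\varepsilon B_U)\}.
\]
Since $\varepsilon B_U\subseteq Q+\varepsilon B_U\subseteq(1+\varepsilon)B_U$, this invariant norm is equivalent to the $\ell^2$-norm. Looking at the $n$-th coordinate gives
\begin{equation}\label{eq:coord}
|u_n|\le\|u\|_{U_\varepsilon}\,(2^{-n}+\varepsilon).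
\end{equation}
Letting $\varepsilon\to0$, we get $2^n|u_n|\le\sup_\varepsilon\|u\|_{U_\varepsilon}$. Conversely, $u=i(c)$ satisfies $\|u\|_{U_\varepsilon}\le\|c\|_\infty$. Hence $\sup_\varepsilon\|u\|_{U_\varepsilon}=\sup_n2^n|u_n|$. A vector $u$ lies in $i(V)$ exactly when its norms in the separable spaces $U_\varepsilon$ stay bounded, and their supremum is then its norm in $V$.

\emph{One separable module is not enough.} Consider the equation $tc-c=a$ with $a=(1,1,\dots)\in V$. This is the degree-one equation $\delta c=z$ evaluated at the generator only. In $V$ it forces $c_n=1/(\lambda_n-1)$, so $|c_n|=n$, and there is no solution. In $U$ the equation $tu-u=i(a)$ has the unique solution $u_n=2^{-n}/(\lambda_n-1)$, which is square summable. As all $U_\varepsilon$ have the same vectors, the equation is solvable in each of them. What fails is uniformity: \eqref{eq:coord} with $\varepsilon=2^{-n}$ gives $\|u\|_{U_\varepsilon}\ge n/2$.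

\emph{A sum sees the failure.} Choose $\varepsilon_l$ with $\|u\|_{U_{\varepsilon_l}}>4^l$ and let $W$ be the $\ell^2$-sum of the spaces $U_{\varepsilon_l}$, which is separable. The vector $(2^{-l}i(a))_l$ lies in $W$ because $\|i(a)\|_{U_\varepsilon}\le1$. A solution of $tw-w=(2^{-l}i(a))_l$ would have coordinates $w_l=2^{-l}u$ of norm greater than $2^l$, so there is none. The obstruction in $V$, invisible in $U$, appears in the separable space $W$.

The example does not concern bounded cohomology: the cocycle with $z(t)=a$ has $z(t^m)_n=1+\lambda_n+\dots+\lambda_n^{m-1}\to m$ as $n\to\infty$, so it is unbounded. It shows which objects to introduce. In general, solutions are not unique and there are no coordinates; compactness replaces both.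

\section{Renorming, sums and limits}\label{sec:tools}

\subsection{Background}
We use the following textbook facts about a Banach space $X$.
\begin{enumerate}
\item[(F1)] The ball $B_{X^*}$ is weak-* compact (Banach--Alaoglu). The weak-* topology is Hausdorff and coarser than the norm topology, so weak-* compact sets are weak-* closed and norm closed.
\item[(F2)] The weak-* continuous linear functionals on $X^*$ are the evaluations at points of $X$, and $\|x\|=\sup_{u\in B_{X^*}}\mathrm{Re}\,\langle u,x\rangle$.
\item[(F3)] If $K\subseteq X^*$ is nonempty, convex and weak-* closed and $u_0\notin K$, then there is $x\in X$ with $\mathrm{Re}\,\langle u_0,x\rangle>\sup_{u\in K}\mathrm{Re}\,\langle u,x\rangle$ (Hahn--Banach).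
\item[(F4)] If $K\subseteq X^*$ is weak-* compact and $S$ is a set, then $K^S$ is compact for pointwise weak-* convergence (Tychonoff). In a compact space, a family of nonempty closed sets in which any two members contain a third has nonempty intersection.
\end{enumerate}

\emph{Dual morphisms are adjoints.} Let $j\colon V\to U$ be a dual morphism. For $x\in U^\flat$ the functional $v\mapsto\langle jv,x\rangle$ is weak-* continuous, so by (F2) it is the evaluation at a unique $Tx\in V^\flat$. The map $T\colon U^\flat\to V^\flat$ is linear, $\|Tx\|\le\|j\|\,\|x\|$, and $j=T^*$, so that $\|T\|=\|j\|$. It is equivariant, because for all $v\in V$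
\[
\langle v,Tgx\rangle=\langle jv,gx\rangle=\langle g^{-1}jv,x\rangle=\langle jg^{-1}v,x\rangle=\langle g^{-1}v,Tx\rangle=\langle v,gTx\rangle .
\]
Conversely, the adjoint of a bounded equivariant map is a dual morphism.

\emph{Two properties of $\delta$.} Each value of $\delta c$ is a finite sum of values of $c$, up to sign and the action of one group element. In a coefficient module each $g$ is the adjoint of $g^{-1}$ on the predual, so it acts weak-* continuously. Therefore:
\begin{enumerate}
\item[(D1)] $\delta(jc)=j(\delta c)$ for every bounded equivariant linear map $j$, where $jc=j\circ c$;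
\item[(D2)] in a coefficient module, $c\mapsto(\delta c)(g_1,\dots,g_k)$ is continuous from pointwise weak-* convergence to the weak-* topology.
\end{enumerate}

\emph{The cost of a primitive.} For $k\ge1$ and $z\in C^k_b(\Gamma;V)$ put
\[
p_V(z)=\inf\{\|c\|_\infty: c\in C^{k-1}_b(\Gamma;V),\ \delta c=z\}\in[0,\infty],\qquad\inf\emptyset=\infty .
\]
Thus $z$ is a coboundary if and only if $p_V(z)<\infty$. If $j\colon V\to W$ is equivariant and contractive, that is, $\|j\|\le1$, then (D1) gives
\begin{equation}\label{eq:monotone}
p_W(jz)\le p_V(z).
\end{equation}

\subsection{Renorming}
The set $j(B_V)+\varepsilon B_U$ is visibly the ball of some invariant norm. To stay among coefficient modules it must be the ball of a \emph{dual} norm, so we define the norm on the predual and compute the dual ball.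

\begin{lemma}\label{lem:renorm}
Let $j=T^*\colon V\to U$ be a dual morphism to a separable coefficient module and let $\varepsilon>0$. Let $U^\flat_\varepsilon$ be $U^\flat$ with the norm $\|x\|_\varepsilon=\|Tx\|+\varepsilon\|x\|$, and let $U_\varepsilon$ be its dual.
\begin{enumerate}
\item[(a)] $U_\varepsilon$ is a separable coefficient module. It has the same vectors, action and weak-* topology as $U$, and an equivalent norm.
\item[(b)] $B_{U_\varepsilon}=j(B_V)+\varepsilon B_U$. In particular $j\colon V\to U_\varepsilon$ is a contractive dual morphism.
\item[(c)] For $0\le M<\infty$ the sets $K_n=(M+\frac1n)B_{U_{1/n}}$, $n\ge1$, are weak-* compact, decrease with $n$, and have intersection $Mj(B_V)$.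
\end{enumerate}
\end{lemma}

\begin{proof}
(a) We have $\varepsilon\|x\|\le\|x\|_\varepsilon\le(\|T\|+\varepsilon)\|x\|$, so $U^\flat_\varepsilon$ is a Banach space with the same bounded functionals as $U^\flat$, and the two dual norms are equivalent. Since $T$ is equivariant and $\Gamma$ acts isometrically on $V^\flat$ and $U^\flat$, the norm $\|\cdot\|_\varepsilon$ is invariant.

(b) Let $K=j(B_V)+\varepsilon B_U$. It is convex and stable under multiplication by scalars of modulus at most $1$. It is weak-* compact, being the image of $B_V\times B_U$ under the weak-* continuous map $(v,u)\mapsto jv+\varepsilon u$. By (F2),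
\[
\sup_{w\in K}\mathrm{Re}\,\langle w,x\rangle=\sup_{v\in B_V}\mathrm{Re}\,\langle v,Tx\rangle+\varepsilon\sup_{u\in B_U}\mathrm{Re}\,\langle u,x\rangle=\|Tx\|+\varepsilon\|x\|=\|x\|_\varepsilon .
\]
Multiplying $w\in K$ by a unimodular scalar gives $|\langle w,x\rangle|\le\|x\|_\varepsilon$, so $K\subseteq B_{U_\varepsilon}$. If $u_0\notin K$, then (F3) gives $x$ with $\mathrm{Re}\,\langle u_0,x\rangle>\|x\|_\varepsilon$, so $u_0\notin B_{U_\varepsilon}$.

(c) Compactness is (F1). By (b) the balls $B_{U_{1/n}}$ decrease and contain $j(B_V)$, and the radii decrease to $M$. So the $K_n$ decrease and contain $Mj(B_V)$. A point of $K_n$ has the form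
\[
(M+\tfrac1n)(jv+\tfrac1nu)=Mjv+\tfrac1njv+\tfrac1n(M+\tfrac1n)u,\qquad v\in B_V,\ u\in B_U ,
\]
so its distance in $U$ from $Mj(B_V)$ is at most $\frac1n\|j\|+\frac1n(M+\frac1n)$. A point of $\bigcap_nK_n$ thus lies in the norm closure of $Mj(B_V)$. This set is weak-* compact, hence norm closed by (F1).
\end{proof}

\subsection{Sums}
To test countably many modules at once we need a sum that is both dual and separable. The $\ell^\infty$-product, which fits the supremum norm on cochains best, is not separable when infinitely many factors are nonzero. The $\ell^2$-sum has both properties. The price is a weight $2^{-n}$, which only forces us to select sequences that grow faster than $2^n$.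

\begin{lemma}\label{lem:sum}
Let $W_n$, $n\ge1$, be separable coefficient modules and let $W=(\bigoplus_nW_n)_{\ell^2}$ with the coordinatewise action.
\begin{enumerate}
\item[(a)] $W$ is a separable coefficient module.
\item[(b)] If $j_n\colon V\to W_n$ are contractive dual morphisms, then $Jv=(2^{-n}j_nv)_n$ is a contractive dual morphism $V\to W$ with kernel $\bigcap_n\ker j_n$.
\item[(c)] Let $k\ge1$ and $z_n\in C^k_b(\Gamma;W_n)$ with $\sup_n\|z_n\|_\infty<\infty$ and $p_{W_n}(z_n)>4^n$ for all $n$. Then $Z=(2^{-n}z_n)_n$ belongs to $C^k_b(\Gamma;W)$ and is not a coboundary. If every $z_n$ is a cocycle, so is $Z$.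
\end{enumerate}
\end{lemma}

\begin{proof}
(a) The pairing $\langle w,x\rangle=\sum_n\langle w_n,x_n\rangle$ identifies $W$ isometrically with the dual of $(\bigoplus_nW_n^\flat)_{\ell^2}$, and the coordinatewise actions are dual to each other. Finitely supported sequences with entries in countable dense subsets of the $W_n$ form a countable dense subset of $W$.

(b) Write $j_n=T_n^*$ with $\|T_n\|\le1$. By the Cauchy--Schwarz inequality, $\sum_n2^{-n}\|T_nx_n\|\le(\sum_n4^{-n})^{1/2}\|x\|\le\|x\|$. So $Tx=\sum_n2^{-n}T_nx_n$ defines a contractive equivariant map to $V^\flat$, and $\langle v,Tx\rangle=\sum_n2^{-n}\langle j_nv,x_n\rangle=\langle Jv,x\rangle$. Thus $J=T^*$. The kernel is read off from the formula.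

(c) We have $\|Z\|_\infty\le(\sum_n4^{-n})^{1/2}\sup_n\|z_n\|_\infty<\infty$, and $\delta Z=(2^{-n}\delta z_n)_n$. Suppose $Z=\delta c$ with $c$ bounded. The projection $\pi_n\colon W\to W_n$ is equivariant and contractive, so $\delta(2^n\pi_nc)=z_n$ by (D1). Then $4^n<p_{W_n}(z_n)\le2^n\|c\|_\infty$ for all $n$, which is false for large $n$.
\end{proof}

\subsection{Passing to the limit}
A uniform bound over all $U_\varepsilon$ produces a primitive in $V$, up to the kernel of the morphism. We do not assume injectivity here, since Section~\ref{sec:residual} needs the general case.

\begin{lemma}\label{lem:limit}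
Let $j\colon V\to U$ be a dual morphism to a separable coefficient module, let $k\ge1$ and $z\in C^k_b(\Gamma;V)$. Let $0\le M<\infty$ satisfy $p_{U_\varepsilon}(jz)\le M$ for all $\varepsilon>0$. Then there is $\tilde c\in C^{k-1}_b(\Gamma;V)$ with $\|\tilde c\|_\infty\le M$ and $j(\delta\tilde c-z)=0$.
\end{lemma}

\begin{proof}
Let $K_n$ be as in Lemma~\ref{lem:renorm}(c), and let $P_n$ be the set of maps $c\colon\Gamma^{k-1}\to K_n$ with $\delta c=jz$. Since $p_{U_{1/n}}(jz)<M+\frac1n$, the cochain $jz$ has a primitive of norm at most $M+\frac1n$ in $U_{1/n}$, so $P_n\ne\emptyset$. The sets $P_n$ decrease, and they are closed in the compact space $K_1^{\Gamma^{k-1}}$ by (D2) and because $K_n$ is weak-* closed. By (F4) there is $c\in\bigcap_nP_n$. It satisfies $\delta c=jz$ and takes values in $\bigcap_nK_n=Mj(B_V)$. For each $\gamma\in\Gamma^{k-1}$ choose $\tilde c(\gamma)\in MB_V$ with $j\tilde c(\gamma)=c(\gamma)$. By (D1), $j\,\delta\tilde c=\delta(j\tilde c)=\delta c=jz$.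
\end{proof}

\section{Semi-separable modules}\label{sec:main}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Let $i\colon V\to U$ be an injective dual morphism to a separable coefficient module and let $z\in C^k_b(\Gamma;V)$ be a cocycle. Form the modules $U_\varepsilon$ of Lemma~\ref{lem:renorm} for $i$, and put $M=\sup_{\varepsilon>0}p_{U_\varepsilon}(iz)$.

Suppose $M=\infty$, and choose $\varepsilon_n>0$ with $p_{U_{\varepsilon_n}}(iz)>4^n$. Let $z_n$ be $iz$ viewed in $W_n=U_{\varepsilon_n}$. It is a cocycle by (D1), and $\|z_n\|_\infty\le\|z\|_\infty$ because $i\colon V\to U_{\varepsilon_n}$ is contractive. Lemma~\ref{lem:sum}(c) gives a bounded cocycle in the separable coefficient module $W$ that is not a coboundary, against the hypothesis. So $M<\infty$.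

Lemma~\ref{lem:limit} gives $\tilde c\in C_b^{k-1}(\Gamma;V)$ with $i(\delta\tilde c-z)=0$. As $i$ is injective, $\delta\tilde c=z$, and $H^k_b(\Gamma;V)=0$. Applying this in every degree $k\ge1$, together with the inclusion $\mathfrak X^{\mathrm{sep}}\subseteq\mathfrak X^s$, gives the equivalence.
\end{proof}

\begin{remark}\label{rem:hyp}
The vanishing hypothesis is used once, for the sum $W$, and separability of $U$ serves only to make $W$ separable. Weak-* continuity of $i$ and duality of $V$ make $i(B_V)$ compact, which is needed in parts (b) and (c) of Lemma~\ref{lem:renorm}. Without this, part (c) fails: restrict the map $i$ of Section~\ref{sec:model} to $c_0$. The vector $(2^{-n})_n$ is the $\ell^2$-limit of its truncations, which lie in $i(B_{c_0})$, but it is not in $i(c_0)$. Injectivity of $i$ enters only in the last step, and the next section weakens it.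
\end{remark}

\section{Residually separable modules}\label{sec:residual}

For a morphism $j$ with kernel $N$, Lemma~\ref{lem:limit} solves $\delta c=z$ modulo $N$. If the bound $M$ does not depend on $j$, a second use of compactness lets the kernels shrink. This works as soon as they have trivial intersection.

\begin{definition}
A coefficient module $V$ is \emph{residually separable} if dual morphisms from $V$ to separable coefficient modules separate the points of $V$.
\end{definition}

Semi-separable modules are residually separable. For a coefficient module $V$ let $\mathcal N$ be the set of kernels of contractive dual morphisms from $V$ to separable coefficient modules. We record three properties.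
\begin{enumerate}
\item[(N1)] Each $N\in\mathcal N$ is a weak-* closed subspace, and $V\in\mathcal N$ through the zero map.
\item[(N2)] If $N,N'\in\mathcal N$, then $N\cap N'\in\mathcal N$: apply Lemma~\ref{lem:sum}(b) to $j_1,j_2$ with these kernels and $j_n=0$ for $n\ge3$.
\item[(N3)] If $V$ is residually separable, then $\bigcap\mathcal N=0$, because every nonzero dual morphism $j$ has the same kernel as the contractive one $j/\|j\|$.
\end{enumerate}
The next theorem makes no assumption on $\Gamma$, and $z$ need not be a cocycle.

\begin{theorem}\label{thm:detect}
Let $\Gamma$ be any discrete group, $V$ a residually separable coefficient module, $k\ge1$ and $z\in C^k_b(\Gamma;V)$. Then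
\[
p_V(z)=\sup_j\,p_W(jz),
\]
where the supremum is over all contractive dual morphisms $j\colon V\to W$ to separable coefficient modules. If $p_V(z)<\infty$, the infimum defining it is attained. Moreover, $p_V(z)<\infty$ as soon as every $jz$ is a coboundary. Consequently, a class $\alpha\in H^k_b(\Gamma;V)$ is zero if and only if $j_*\alpha=0$ for every dual morphism $j$ from $V$ to a separable coefficient module.
\end{theorem}

\begin{proof}
Let $M=\sup_jp_W(jz)$. By \eqref{eq:monotone}, $M\le p_V(z)$. If some $jz$ is not a coboundary, then $M=\infty$ and both sides are infinite. Assume from now on that every $jz$ is a coboundary; by \eqref{eq:monotone} this covers the case $p_V(z)<\infty$.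

\emph{The supremum is finite.} Otherwise choose contractive dual morphisms $j_n\colon V\to W_n$ with $p_{W_n}(j_nz)>4^n$. The cochains $z_n=j_nz$ have norm at most $\|z\|_\infty$, so $Z=(2^{-n}j_nz)_n$ is not a coboundary by Lemma~\ref{lem:sum}(c). But $Z=Jz$ for the contractive dual morphism $J$ of Lemma~\ref{lem:sum}(b), whose target is separable. This contradicts the assumption.

\emph{Solving modulo one kernel.} For $N\in\mathcal N$ let $P_N$ be the set of maps $c\colon\Gamma^{k-1}\to MB_V$ such that $\delta c-z$ takes values in $N$. Choose a contractive dual morphism $j\colon V\to U$ with $U$ separable and kernel $N$. By Lemma~\ref{lem:renorm}, each $j\colon V\to U_\varepsilon$ is one of the morphisms in the supremum, so $p_{U_\varepsilon}(jz)\le M$ for all $\varepsilon>0$. Lemma~\ref{lem:limit} gives $P_N\ne\emptyset$.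

\emph{Shrinking the kernels.} By (D2) and (N1) each $P_N$ is closed in the compact space $(MB_V)^{\Gamma^{k-1}}$, and $P_{N\cap N'}\subseteq P_N\cap P_{N'}$ with $N\cap N'\in\mathcal N$ by (N2). By (F4) there is $\tilde c\in\bigcap_NP_N$. The values of $\delta\tilde c-z$ lie in $\bigcap\mathcal N=0$, so $\delta\tilde c=z$ and
\[
M\le p_V(z)\le\|\tilde c\|_\infty\le M .
\]
This proves the formula, the finiteness of $p_V(z)$, and that $\tilde c$ attains the infimum.

For the last statement let $\alpha$ be the class of a cocycle $z$. If $\alpha=0$, then every $j_*\alpha$ vanishes by (D1). If every $j_*\alpha$ vanishes, then every $jz$ with $j$ contractive is a coboundary, so $p_V(z)<\infty$ and $\alpha=0$.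
\end{proof}

Under the vanishing hypothesis, primitives can be bounded by one constant for all separable modules, and the constant does not grow when the class is enlarged.

\begin{corollary}\label{cor:constants}
Let $k\ge1$ and suppose $H^k_b(\Gamma;U)=0$ for all separable coefficient modules $U$. Then $H^k_b(\Gamma;V)=0$ for all residually separable $V$. Moreover, the constant
\[
C_k=\sup\{p_U(z):U\text{ separable coefficient module},\ z\in C^k_b(\Gamma;U),\ \delta z=0,\ \|z\|_\infty\le1\}
\]
is finite. For every residually separable $V$, every cocycle $z\in C^k_b(\Gamma;V)$ equals $\delta c$ with $\|c\|_\infty\le C_k\|z\|_\infty$, and $C_k$ is the optimal constant for the residually separable class and for the semi-separable class.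
\end{corollary}

\begin{proof}
If $C_k=\infty$, take cocycles $z_n$ in separable modules $W_n$ with $\|z_n\|_\infty\le1$ and $p_{W_n}(z_n)>4^n$. Lemma~\ref{lem:sum}(c) gives a cocycle in a separable coefficient module that is not a coboundary, against the hypothesis. So $C_k<\infty$.

Let $V$ be residually separable and $z$ a cocycle with $\|z\|_\infty\le1$. For each contractive dual morphism $j$ to a separable $W$, the cocycle $jz$ has norm at most $1$, so $p_W(jz)\le C_k$. By Theorem~\ref{thm:detect}, $p_V(z)\le C_k$ and the infimum is attained. Scaling gives the bound for all cocycles, and with it the vanishing. Finally, both classes contain the separable modules, so a constant $C$ valid for either class satisfies $p_U(z)\le C$ for all $U$ and $z$ in the definition of $C_k$. Hence $C\ge C_k$.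
\end{proof}

\section{The class of residually separable modules}\label{sec:class}

The new class is strictly larger than $\mathfrak X^s$.

\begin{example}\label{ex:strict}
Let $I$ be uncountable and let $\Gamma$ act trivially on $V=\ell^\infty(I)=\ell^1(I)^*$. The coordinates are dual morphisms to the scalars and separate points, so $V$ is residually separable. Suppose $T^*\colon V\to U$ is an injective dual morphism with $U$ separable. Then $T\colon U^\flat\to\ell^1(I)$ has dense image, since by Hahn--Banach a non-dense image is annihilated by some $v\ne0$, and then $T^*v=0$. A Banach space with separable dual is separable, so $U^\flat$ and then $\ell^1(I)$ would be separable. But $\ell^1(I)$ contains uncountably many unit vectors at mutual distance $2$. So $V$ is not semi-separable.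
\end{example}

This example is typical. For coefficient modules $U_s$, $s\in S$, the \emph{$\ell^\infty$-product} is the space of bounded families $(u_s)_s$ with the supremum norm and the coordinatewise action. It is a coefficient module, as the dual of the $\ell^1$-sum of the $U_s^\flat$.

\begin{proposition}\label{prop:class}
A coefficient module $V$ is residually separable if and only if it is isomorphic, isometrically and weak-* homeomorphically, to a weak-* closed $\Gamma$-submodule of an $\ell^\infty$-product of separable coefficient modules.
\end{proposition}

\begin{proof}
Suppose $\Phi$ is such an isomorphism onto a submodule of a product $P$ of separable modules $U_s$. The projection $P\to U_s$ is adjoint to the inclusion of $U_s^\flat$ in the $\ell^1$-sum. Its composites with $\Phi$ are dual morphisms, and they separate points because $\Phi$ is injective.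

Conversely, let $V$ be residually separable. For $N\in\mathcal N$ fix a contractive dual morphism $j_N=T_N^*\colon V\to U_N$ with kernel $N$ and $U_N$ separable. The maps $j_N$ may decrease norms, and the renormings repair this. Let $P$ be the $\ell^\infty$-product of the modules $(U_N)_{1/n}$ over $N\in\mathcal N$ and $n\ge1$, and put $\Phi v=(j_Nv)_{N,n}$. Since $\|T_Nx\|\le\|x\|_{1/n}$, the formula $R(y)=\sum_{N,n}T_Ny_{N,n}$ defines a contractive equivariant map $R\colon P^\flat\to V^\flat$, and $\Phi=R^*$ is a contractive dual morphism.

\emph{$\Phi$ is isometric.} Let $\|\Phi v\|\le1$. For each $N$, the vector $j_Nv$ lies in $B_{(U_N)_{1/n}}$ for all $n$, so $j_Nv\in j_N(B_V)$ by Lemma~\ref{lem:renorm}(c) with $M=1$. Thus $B_V\cap(v+N)\neq\emptyset$. These sets are weak-* closed in $B_V$ by (N1), and any two contain a third by (N2). By (F4) they have a common point $b$. Then $b-v\in\bigcap\mathcal N=0$, so $v=b\in B_V$. Applying this to $v/r$ for every $r>\|\Phi v\|$ gives $\|v\|\le\|\Phi v\|$ for all $v$.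

\emph{The image and the topologies.} An operator between Banach spaces whose adjoint is bounded below is surjective, so $R$ is surjective. Every $\Phi v$ vanishes on $\ker R$. Conversely, if $q\in P$ vanishes on $\ker R$, then $Ry\mapsto\langle q,y\rangle$ is a well-defined functional $v$ on $V^\flat$, bounded by the open mapping theorem, and $\Phi v=q$. So $\Phi(V)$ is the annihilator of $\ker R$, which is weak-* closed, and it is invariant because $\Phi$ is equivariant. Finally, $\langle\Phi v,y\rangle=\langle v,Ry\rangle$ and $R$ is onto, so the functionals that define the weak-* topology of $P$ pull back exactly to those that define the weak-* topology of $V$. Hence $\Phi$ is a weak-* homeomorphism onto its image.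
\end{proof}

\begin{remark}\label{rem:all}
Some separability is needed: the conclusion does not extend to all coefficient modules. Johnson \cite{Johnson} proved that if $H^1_b(\Gamma;E^*)=0$ for all Banach $\Gamma$-modules $E$, then $\Gamma$ is amenable. Monod \cite{Monod} proved that $G\wr\mathbb Z$ is $\mathfrak X^{\mathrm{sep}}$-boundedly acyclic for every group $G$. If $G$ is not amenable, neither is $G\wr\mathbb Z$, which contains it, and so this $\mathfrak X^{\mathrm{sep}}$-boundedly acyclic group has a coefficient module with nonzero $H^1_b$. The proofs above do not use this remark.
\end{remark}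

\begin{thebibliography}{9}

\bibitem{Bogliolo}
Elena Bogliolo, \emph{Bounded cohomology and scl of verbal wreath products}, arXiv:2501.07438 (2025).

\bibitem{Johnson}
Johnson, \emph{Cohomology in Banach algebras}, Mem. AMS 127, 1972.

\bibitem{Monod}
Monod, \emph{Lamplighters and the bounded cohomology of Thompson's group}, GAFA 2022.

\end{thebibliography}
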